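\title{Safe sets in linear hypergraphs beyond the intersecting ceiling}

\begin{abstract}
Let $3\le k\le r$ and $h=r-k+2$. A set $B$ of vertices of a linear $r$-uniform hypergraph $G$ is $k$-safe if, for every edge $E$, the number of vertices of $E$ outside $B$ plus the largest number of pairwise disjoint other edges meeting $E$ inside $B$ is at most $k-1$. If $G$ is intersecting, then $|E(G)|/|B|\le r/h$. We show that nonintersecting hypergraphs can exceed this bound. An explicit family, built from lines of square slope over $\mathbb F_{n^2}$, does so for every odd prime power $n\ge 7$; its smallest member has $(r,k)=(50,17)$. For every $h\ge 20$ the bound fails for all large $r$, and it can fail by a factor of order $\sqrt h$. In the other direction, $|E(G)|/|B|<k-1$ for every linear $G$.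
\end{abstract}

\section{Introduction}\label{sec:intro}

A hypergraph is \emph{$r$-uniform} if every edge has exactly $r$ vertices, \emph{linear} if two distinct edges share at most one vertex, \emph{intersecting} if every two edges share a vertex, and \emph{nonintersecting} if it has two disjoint edges. A finite linear $r$-uniform hypergraph will be called a \emph{template}. Throughout, $k$ and $r$ are integers with $3\le k\le r$, and
\[
h=r-k+2,\qquad\text{so that}\qquad 2\le h\le r-1\quad\text{and}\quad k-1=r-h+1 .
\]

Let $G$ be a template and $B\subseteq V(G)$. For an edge $E$, let $\mu_B(E)$ be the largest number of pairwise disjoint edges of $G$, all different from $E$, each of which meets $E$ in a vertex of $B$. The set $B$ is \emph{$k$-safe} if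
\[
\mu_B(E)+|E\setminus B|\le k-1\qquad\text{for every edge }E .
\]
Since $|E\setminus B|=r-|E\cap B|$, this is the same as
\begin{equation}\label{eq:safe}
|E\cap B|\ge h-1+\mu_B(E)\qquad\text{for every edge }E,
\end{equation}
which is the form we use. If $G$ has a $k$-safe set, $\beta_k(G)$ denotes the smallest size of one. As $h\ge2$, a $k$-safe set meets every edge, so $\beta_k(G)\ge1$ when $G$ has an edge.

\subsection*{What safety measures}
Suppose that $G$ sits inside a larger hypergraph $H$ in which every edge through a vertex of $B$ is an edge of $G$. Take an edge $E$ of $G$ and pairwise disjoint edges of $H$, different from $E$, that all meet $E$. Those that meet $E$ in $B$ are edges of $G$, so there are at most $\mu_B(E)$ of them. The others use distinct vertices of $E\setminus B$. Thus, if $B$ is $k$-safe, no edge of $G$ is met by $k$ pairwise disjoint edges of $H$, whatever is attached outside $B$. The set $B$ is the part of the template that must be reserved, and the remaining vertices may be shared, for instance among many copies of $G$. The ratio $|E(G)|/\beta_k(G)$ is the number of edges obtained per reserved vertex, and one wants it large.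

\subsection*{The intersecting ceiling}
A single edge has $\mu_B=0$, so $\beta_k=h-1$ and the ratio is only $1/(h-1)$. To do better, edges must share their reserved vertices, and intersecting templates do this cheaply, because in them $\mu_B(E)\le1$ always. The following bound, the \emph{intersecting ceiling}, is known: if $G$ is an intersecting template and $B$ is $k$-safe, then
\begin{equation}\label{eq:ceiling}
\frac{|E(G)|}{|B|}\le\frac rh .
\end{equation}
The reason is easy to see in the typical case, in which $\mu_B(E)=1$ for all $E$ and every $v\in B$ is missed by some edge $F$. Each edge has at least $h$ vertices in $B$ by \eqref{eq:safe}. The edges through $v$ meet $F$ in distinct vertices by linearity, so there are at most $r$ of them. Counting incidences between edges and $B$ gives $h|E(G)|\le r|B|$. A full proof is contained in Theorem~\ref{thm:upper} below.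

\begin{example}\label{ex:affine}
The ceiling can be attained. Let $q$ be a prime power, $r=q+1$ and $k=3$, so $h=q$. The vertices are the $q^2$ points of $\mathbb F_q^2$, which form $B$, and the $q+1$ directions of lines. The edges are the $q^2+q$ lines, each with its direction added. Two lines share exactly one point or are parallel and share only their direction, so the template is linear and intersecting. Every edge has $q=h$ vertices in $B$, so \eqref{eq:safe} holds, and the ratio is $(q^2+q)/q^2=r/h$.
\end{example}

\subsection*{The question}
Ramani \cite{Ramani} asks for a nonintersecting template $G$ with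
\begin{equation}\label{eq:beat}
\frac{|E(G)|}{\beta_k(G)}>\frac r{r-k+2},
\end{equation}
or for a proof that none exists in a broad natural class of templates; the class is not specified. We consider the question for all templates and all pairs at once: \emph{do there exist integers $3\le k\le r$ and a nonintersecting template $G$ that has a $k$-safe set and satisfies \eqref{eq:beat}?}

The first evidence points to no. A set is $k$-safe in a disjoint union of templates exactly when its trace on each part is $k$-safe, so both $|E|$ and $\beta_k$ are additive, and disjoint unions of intersecting templates obey \eqref{eq:ceiling}. Moreover, by \eqref{eq:safe} every further disjoint edge counted by $\mu_B(E)$ has to be paid for with a further reserved vertex on $E$. The answer is nevertheless yes: this cost is additive, while the gain in the degrees of the reserved vertices can be made multiplicative.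

\begin{theorem}\label{thm:explicit}
Let $n\ge7$ be an odd prime power, $r=n^2+1$ and $k=2n+3$, so that $h=n^2-2n$. There is a nonintersecting template $G$ with a $k$-safe set and
\[
\frac{|E(G)|}{\beta_k(G)}\ \ge\ \frac{3(n^2-1)}{2n^2}\ >\ \frac{n^2+1}{n^2-2n}=\frac r{r-k+2}.
\]
\end{theorem}

For $n=7$ this is $(r,k)=(50,17)$ with $|E(G)|/\beta_{17}(G)\ge72/49>70/49=r/h$.

To measure how far the ceiling can be exceeded, fix $h\ge2$ and put
\[
g(h)=\liminf_{r\to\infty}\ \sup_G\ \frac{|E(G)|/\beta_{r-h+2}(G)}{r/h},
\]
where $G$ runs over the nonintersecting $r$-uniform templates that have an $(r-h+2)$-safe set. (Two disjoint edges form such a template, so the supremum is over a nonempty family.)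

\begin{theorem}\label{thm:range}
\begin{itemize}
\item[(a)] For every $h\ge20$ there is $r_0(h)$ such that for every $r\ge r_0(h)$, with $k=r-h+2$, some nonintersecting $r$-uniform template $G$ with a $k$-safe set satisfies $|E(G)|/\beta_k(G)>r/h$.
\item[(b)] $g(h)\ge\bigl(\frac1{3\sqrt3}-o(1)\bigr)\sqrt h$ as $h\to\infty$. Consequently, no inequality $|E(G)|/\beta_k(G)\le K\,r/h$ holds with an absolute constant $K$.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:upper}
Let $3\le k\le r$, let $G$ be a template with at least one edge, let $B$ be $k$-safe, and put $s=\max_E\mu_B(E)$. Then $s\le k-1$ and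
\[
\frac{|E(G)|}{|B|}\ \le\ \frac{1+s(r-1)}{h-1+s}\ \le\ \frac{1+(k-1)(r-1)}{r}\ <\ k-1 .
\]
If $s\le1$, then $|E(G)|/|B|\le r/h$. In particular \eqref{eq:ceiling} holds for intersecting templates, a $k$-safe set $B$ with $|E(G)|/|B|>r/h$ has $\mu_B(E)\ge2$ for some edge $E$, and $g(h)\le h$.
\end{theorem}

We do not determine for which $h<20$ the ceiling can be exceeded, nor the order of $g(h)$, which for large $h$ lies between $\bigl(\frac1{3\sqrt3}-o(1)\bigr)\sqrt h$ and $h$.

We prove Theorem~\ref{thm:upper} first, in Section~\ref{sec:upper}, because it shows what an example has to look like. Section~\ref{sec:columns} contains the construction on which both lower bounds rest. Sections~\ref{sec:explicit} and~\ref{sec:range} supply the data for it and prove Theorems~\ref{thm:explicit} and~\ref{thm:range}.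

\section{The upper bound}\label{sec:upper}

Write $d(v)$ for the number of edges through $v$. We imitate the count behind \eqref{eq:ceiling}. The difficulty is that without the intersecting property no single edge $F$ meets all edges through a given vertex, and degrees in $B$ need not be bounded in terms of $r$. What safety does give is local: on each edge $E$, a greedily chosen disjoint family has at most $\mu_B(E)$ members, so at some vertices of $E\cap B$ the greedy choice is blocked, and there the degree is bounded. To use local information we let each vertex of $B$ distribute weight $1/d(v)$ to every edge through it, and we show that every edge receives a definite amount. Put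
\[
\varphi(t)=\frac{h-1+t}{1+t(r-1)}\qquad(t\ge0).
\]
This function is decreasing, since
\[
\varphi'(t)=\frac{1+t(r-1)-(h-1+t)(r-1)}{(1+t(r-1))^2}=\frac{1-(h-1)(r-1)}{(1+t(r-1))^2}
\]
and $(h-1)(r-1)\ge2$.

\begin{lemma}\label{lem:local}
Let $B$ be $k$-safe in a template $G$. For every edge $E$,
\[
\sum_{v\in E\cap B}\frac1{d(v)}\ \ge\ \varphi(\mu_B(E)).
\]
\end{lemma}

\begin{proof}
Put $\mu=\mu_B(E)$ and list $E\cap B=\{v_1,\dots,v_b\}$ with $d(v_1)\le\dots\le d(v_b)$. The order matters: a degree bound for one vertex then holds for all earlier ones. Go through $j=1,\dots,b$. If some edge other than $E$ through $v_j$ is disjoint from all edges selected so far, select one such edge and call $j$ \emph{accepted}; otherwise call $j$ \emph{rejected}. The selected edges are pairwise disjoint, differ from $E$, and meet $E$ in $B$, so at most $\mu$ indices are accepted. By \eqref{eq:safe}, the number $u$ of rejected indices satisfies $u\ge b-\mu\ge h-1\ge1$.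

Let $j^*$ be the last rejected index, and let $p\le\mu$ be the number of accepted indices below $j^*$. All $u$ rejected indices are at most $j^*$, so $j^*=u+p$. Put $w=v_{j^*}$. Since $j^*$ is rejected, each of the $d(w)-1$ edges other than $E$ through $w$ meets one of the $p$ edges selected before step $j^*$. Fix such a selected edge $F$, chosen at $v_i$ with $i<j^*$. Linearity gives three facts. First, $F\cap E=\{v_i\}$, so $w\notin F$. Second, an edge other than $E$ through $w$ avoids $v_i$, since otherwise it shares $w$ and $v_i$ with $E$. Third, no vertex of $F$ lies on two edges through $w$, since these would share that vertex and $w$. Hence at most $|F\setminus\{v_i\}|=r-1$ edges other than $E$ through $w$ meet $F$, and $d(w)\le1+p(r-1)$.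

The same bound holds for $v_1,\dots,v_{j^*}$. Discarding the later vertices, whose degrees we do not control, we get
\[
\sum_{v\in E\cap B}\frac1{d(v)}\ \ge\ \frac{u+p}{1+p(r-1)}\ \ge\ \varphi(p)\ \ge\ \varphi(\mu).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
The definition of safety gives $\mu_B(E)\le k-1$ for every $E$, so $s\le k-1$. Sum Lemma~\ref{lem:local} over all edges. A vertex $v\in B$ with $d(v)\ge1$ contributes $1/d(v)$ exactly $d(v)$ times, so
\[
|B|\ \ge\ \sum_E\sum_{v\in E\cap B}\frac1{d(v)}\ \ge\ |E(G)|\,\varphi(s)\ \ge\ |E(G)|\,\varphi(k-1).
\]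
This gives the first two inequalities, because $h-1+(k-1)=r$. The third follows from
\[
\frac{1+(k-1)(r-1)}r=k-1-\frac{k-2}r
\]
and $k\ge3$. If $s\le1$, then $|E(G)|/|B|\le1/\varphi(1)=r/h$; this covers intersecting templates, and its contrapositive is the statement about $\mu_B(E)\ge2$. Finally, $|E(G)|/\beta_k(G)<k-1=r-h+1<r$, so each quotient in the definition of $g(h)$ is less than $h$, and $g(h)\le h$.
\end{proof}

\begin{remark}
Linearity enters only in the bound on $d(w)$, and it is needed. For $r=k=3$, the ten triples of a $5$-element set $B$ pairwise intersect, so $\mu_B\le1$ and $|E\setminus B|=0$, but the ratio is $10/5=2=k-1$. The hypothesis $k\le r$, that is $h\ge2$, guarantees a rejected index and the monotonicity of $\varphi$.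
\end{remark}

The bound $1/\varphi(s)$ describes the room above the ceiling. Raising $s$ from $1$ allows degrees of about $sr$ instead of $r$, while the number of reserved vertices per edge rises only from $h$ to $h-1+s$. The task is to realize part of this trade in a linear hypergraph.

\section{The column construction}\label{sec:columns}

\subsection{One plane}\label{sub:one}
Let $q$ be a prime power, $r=q+1$, and let $\Lambda\subseteq\mathbb F_q$ have $b$ elements. For $a,c\in\mathbb F_q$ take the edge consisting of the $q$ points $(z,az+c)$ of the line of slope $a$ and intercept $c$, together with a vertex $(\infty,a)$ that records the slope. As in Example~\ref{ex:affine}, any two edges share exactly one vertex. Reserve the $b$ \emph{columns} $\{z\}\times\mathbb F_q$, $z\in\Lambda$. Every edge has $b$ vertices in $B=\Lambda\times\mathbb F_q$ and $\mu_B\le1$, so $B$ is $k$-safe if $b\ge h$. With $b=h$ the ratio is $q^2/(hq)=(r-1)/h$, just under the ceiling. The vertices outside $B$ cost nothing and serve only to make the family intersecting.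

\subsection{Several planes on common columns}\label{sub:several}
To raise the degrees in $B$, let each column be used by $\tau$ planes. So take a set $X$ of columns, each a copy of $\mathbb F_q$, and a family of $b$-element subsets $C\subseteq X$, called classes. Each class carries its own plane: an injective labeling $\lambda_C\colon C\to\mathbb F_q$ says at which abscissa a column stands in that plane, and the line $y=az+c$ passes through the point $a\lambda_C(x)+c$ of column $x$. Two requirements now compete.

\emph{Safety} wants each class to meet few other classes. The edges of one class pairwise intersect, so a disjoint family contains at most one edge of each class. If a class meets at most $T$ others, then $\mu_B\le T+1$, and \eqref{eq:safe} holds when $b\ge h+T$. If any two classes shared at most one column, a class would meet exactly $b(\tau-1)$ others, and for $\tau\ge2$ the condition $b\ge h+T$ would fail. So classes have to share many columns.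

\emph{Linearity} is then in danger. Let $x\neq x'$ lie in two classes $C$ and $D$. A line of $C$ with slope $a$ rises by $a(\lambda_C(x)-\lambda_C(x'))$ from column $x'$ to column $x$. If all slopes are allowed, every element of $\mathbb F_q$ occurs as a rise in $C$ and also in $D$. Two lines with equal rise and suitable intercepts share two vertices.

The remedy is to split the nonzero rises between $C$ and $D$. Let $q$ be odd. Recall that the \emph{quadratic character} $\chi$ of $\mathbb F_q$ is defined by $\chi(0)=0$, $\chi(z)=1$ if $z$ is a nonzero square, and $\chi(z)=-1$ otherwise. It is multiplicative, there are $(q-1)/2$ nonzero squares, and $\chi(z)=1$ if and only if $z^{(q-1)/2}=1$ (Euler's criterion). If only nonzero squares are allowed as slopes, the character of the rise is the character of the label difference, the same for all lines of the class. It suffices to arrange that the label differences in $C$ and in $D$ have opposite characters.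

The price is half of the slopes, so the degree in $B$ becomes $\tau(q-1)/2$. For $\tau\le2$ nothing is gained, since then the ratio $\tau(q-1)/(2b)$ is at most $(q-1)/b<r/h$. Also, $\chi$ has only two nonzero values, so a pair of columns can lie in at most two classes. We need systems in which a column lies in three or more classes and a pair of columns in at most two. The smallest natural one is the cube.

\begin{example}\label{ex:cube}
Let $X=\{0,1\}^3$, let the classes be the six faces $\{x_i=\alpha\}$, and let $q=5$. Then $b=4$ and $\tau=3$. The nonzero squares of $\mathbb F_5$ are $1,4$ and the nonsquares are $2,3$. Label the face $\{x_i=\alpha\}$ by $\lambda(x)=2x_{i+1}+x_{i+2}$, with indices modulo $3$; the labels are $0,1,2,3$. Two columns lie in two common faces exactly when they differ in one coordinate. Take $000$ and $001$, which lie in $\{x_1=0\}$ and $\{x_2=0\}$. In $\{x_1=0\}$ the label is $2x_2+x_3$, the labels of the two columns are $0$ and $1$, and a line of slope $a\in\{1,4\}$ rises by $1$ or $4$. In $\{x_2=0\}$ the label is $2x_3+x_1$, the labels are $0$ and $2$, and the rise is $2a\in\{2,3\}$. So a line of the first face and a line of the second never agree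 on both columns. In general, a pair differing in coordinate $j$ lies in a face of type $j+1$, where $x_j$ has coefficient $1$, and in a face of type $j+2$, where $x_j$ has coefficient $2$, and the same two sets of rises appear. We obtain a linear $6$-uniform hypergraph with $6\cdot2\cdot5=60$ edges and $|B|=8\cdot5=40$, in which each vertex of $B$ has degree $3\cdot2=6$.

The cube is too small for safety: a face meets $T=4$ other faces, and $b-T=0$. In an $n\times n\times n$ grid with the axis-parallel layers as classes one has $b=n^2$ and $T=2n$, so the cost $T$ becomes negligible against $b$ while $\tau=3$ remains. This is the family of Theorem~\ref{thm:explicit}.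
\end{example}

\subsection{The general statement}

\begin{definition}\label{def:system}
A \emph{column system} with parameters $(b,\tau,T)$, where $b,\tau\ge1$ and $T\ge0$, consists of a finite set $X$ of \emph{columns} and a finite indexed family $\mathcal C$ of subsets of $X$, the \emph{classes}, such that
\begin{itemize}
\item[(i)] every class has exactly $b$ columns, and every column lies in exactly $\tau$ classes;
\item[(ii)] any two distinct columns lie together in at most two classes;
\item[(iii)] every class meets at most $T$ other classes, and some two classes are disjoint.
\end{itemize}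
Let $q$ be an odd prime power. A \emph{separating labeling} over $\mathbb F_q$ is a family of injective maps $\lambda_C\colon C\to\mathbb F_q$, $C\in\mathcal C$, such that whenever distinct columns $x,x'$ both lie in two different classes $C,D$,
\begin{equation}\label{eq:sep}
\chi\bigl(\lambda_C(x)-\lambda_C(x')\bigr)\ne\chi\bigl(\lambda_D(x)-\lambda_D(x')\bigr).
\end{equation}
\end{definition}

Classes with different indices count as different. A separating labeling forces $q\ge b$, by injectivity.

\begin{proposition}\label{prop:column}
Suppose that a column system with parameters $(b,\tau,T)$ has a separating labeling over $\mathbb F_q$. Let $r\ge q+1$ and $2\le h\le b-T$, and put $k=r-h+2$. Then $3\le k\le r$, and there is a nonintersecting $r$-uniform template $G$ with a $k$-safe set $B$ such that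
\[
\frac{|E(G)|}{\beta_k(G)}\ \ge\ \frac{|E(G)|}{|B|}=\frac{\tau(q-1)}{2b}.
\]
\end{proposition}

\begin{proof}
Since $2\le h\le b\le q\le r-1$, we have $3\le k\le r$. Let $B=X\times\mathbb F_q$. For every class $C$, every nonzero square $a\in\mathbb F_q$ and every $c\in\mathbb F_q$, let $e(C,a,c)$ be the edge consisting of
\begin{itemize}
\item the $b$ vertices $(x,\,a\lambda_C(x)+c)\in B$, for $x\in C$;
\item the $q-b$ vertices $(C,z,az+c)$, for $z\in\mathbb F_q\setminus\lambda_C(C)$;
\item the vertex $(C,\infty,a)$;
\item $r-q-1$ private vertices, which lie in no other edge.
\end{itemize}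
Vertices of different kinds, or with different class tags $C$, are different. So every edge has $r$ vertices, and edges of different classes can share only vertices of $B$. The vertices of the second and third kinds complete the plane of $C$, and the private vertices pad the edges to size $r$.

\emph{Edges of the same class.} Let $(a,c)\ne(a',c')$. If $a\ne a'$, the equation $az+c=a'z+c'$ has exactly one solution $z\in\mathbb F_q$, and the vertices $(C,\infty,a)$ and $(C,\infty,a')$ differ. Hence $e(C,a,c)$ and $e(C,a',c')$ share exactly one vertex. It lies in $B$, in the column with label $z$, if $z\in\lambda_C(C)$, and it is $(C,z,az+c)$ otherwise. If $a=a'$, then $c\ne c'$, the equation has no solution, and the edges share exactly $(C,\infty,a)$. Thus any two edges of one class meet in exactly one vertex.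

\emph{Edges of different classes.} Suppose that $e(C,a,c)$ and $e(D,a',c')$ with $C\ne D$ share two vertices. Both lie in $B$, and an edge has at most one vertex in each column, so there are columns $x\ne x'$ in $C\cap D$ with $a\lambda_C(x)+c=a'\lambda_D(x)+c'$ and $a\lambda_C(x')+c=a'\lambda_D(x')+c'$. Subtracting,
\[
a\bigl(\lambda_C(x)-\lambda_C(x')\bigr)=a'\bigl(\lambda_D(x)-\lambda_D(x')\bigr).
\]
Apply $\chi$. Since $\chi(a)=\chi(a')=1$, this contradicts \eqref{eq:sep}. So different triples $(C,a,c)$ give edges with at most one common vertex: the edges are distinct and $G$ is linear. Edges of two disjoint classes are disjoint, so $G$ is nonintersecting by (iii).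

\emph{Safety.} Let $E$ be an edge of class $C$. An edge that meets $E$ in a vertex of $B$ belongs to a class that shares a column with $C$, hence to $C$ or to one of at most $T$ other classes. Pairwise disjoint edges belong to distinct classes. Therefore $\mu_B(E)\le T+1$, and $|E\cap B|=b\ge h+T\ge h-1+\mu_B(E)$, which is \eqref{eq:safe}.

\emph{Counting.} A vertex $(x,y)\in B$ lies on exactly $\tau(q-1)/2$ edges: for each of the $\tau$ classes $C\ni x$ and each of the $(q-1)/2$ slopes $a$, the intercept $c=y-a\lambda_C(x)$ is determined. Counting incidences between edges and $B$ gives $b\,|E(G)|=|B|\,\tau(q-1)/2$. Finally $\beta_k(G)\le|B|$.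
\end{proof}

Condition (ii) was not used in this proof. It is implied by \eqref{eq:sep}, and Lemma~\ref{lem:labels} shows that it suffices for a separating labeling once $q$ is large. The pair of disjoint classes in (iii) serves only to make $G$ nonintersecting. The ratio depends on $q$ and not on $r$, so the construction is efficient when $q$ is close to $r$.

\section{An explicit family: proof of Theorem~\ref{thm:explicit}}\label{sec:explicit}

Let $n$ be an odd prime power. Take $X=\mathbb F_n^3$ and the $3n$ classes
\[
C_{i,\alpha}=\{x\in X: x_i=\alpha\},\qquad i\in\mathbb Z/3,\ \alpha\in\mathbb F_n .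
\]
Each class has $b=n^2$ columns, and each column lies in $\tau=3$ classes. Distinct columns agree in at most two coordinates, which is (ii). The class $C_{i,\alpha}$ is disjoint from $C_{i,\beta}$ for $\beta\neq\alpha$, so it meets at most the $2n$ classes $C_{j,\beta}$ with $j\ne i$, and (iii) holds with $T=2n$.

We label over the smallest possible field, $q=b=n^2$. To copy Example~\ref{ex:cube} we need all differences of coordinates to be squares, and this is what the subfield $\mathbb F_n\subset\mathbb F_{n^2}$ provides. For $z\in\mathbb F_n^*$,
\[
z^{(n^2-1)/2}=\bigl(z^{n-1}\bigr)^{(n+1)/2}=1,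
\]
where $(n+1)/2$ is an integer because $n$ is odd. So every element of $\mathbb F_n^*$ is a square in $\mathbb F_{n^2}$. Fix $\omega\in\mathbb F_{n^2}$ with $\chi(\omega)=-1$. Then $\omega\notin\mathbb F_n$, and every element of $\omega\mathbb F_n^*$ is a nonsquare. Put
\[
\lambda_{C_{i,\alpha}}(x)=\omega x_{i+1}+x_{i+2}\qquad(\text{indices modulo }3).
\]
This map is injective on $C_{i,\alpha}$. Indeed, a column of $C_{i,\alpha}$ is determined by $(x_{i+1},x_{i+2})$, and $\omega u+v=0$ with $u,v\in\mathbb F_n$ forces $u=0$, since otherwise $\omega=-v/u\in\mathbb F_n$, and then $v=0$.

To check \eqref{eq:sep}, let $x\ne x'$ lie in two common classes. These have different first indices, and two different elements of $\mathbb Z/3$ are of the form $i,i+1$. So the classes are $C_{i,\alpha}$ and $C_{i+1,\beta}$, and $x,x'$ differ only in coordinate $i+2$. Put $\delta=x_{i+2}-x'_{i+2}\in\mathbb F_n^*$. In $C_{i,\alpha}$ the label difference is $\delta$, a square. In $C_{i+1,\beta}$ the label is $\omega x_{i+2}+x_i$, so the difference is $\omega\delta$, a nonsquare. The labeling is separating.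

Apply Proposition~\ref{prop:column} with $r=q+1=n^2+1$ and $h=b-T=n^2-2n\ge2$, so that $k=r-h+2=2n+3$. It gives a nonintersecting template with $|E(G)|/\beta_k(G)\ge3(n^2-1)/(2n^2)$. This number exceeds $(n^2+1)/(n(n-2))$ if and only if $3(n^2-1)(n-2)>2n(n^2+1)$. Expanding, $3(n^2-1)(n-2)=3n^3-6n^2-3n+6$, so the condition is
\[
n^3-6n^2-5n+6>0 .
\]
For $n\ge7$ the left side is $n^2(n-6)-5n+6\ge n^2-5n+6=(n-2)(n-3)>0$. This proves Theorem~\ref{thm:explicit}. \qed

\medskip
The hypothesis $n\ge7$ is used only in the last step; for $n=3$ and $n=5$ the cubic equals $-36$ and $-44$. As $n\to\infty$ the ratio $3(n^2-1)/(2n^2)$ tends to $3/2=\tau/2$ and the ceiling $r/h$ tends to $1$.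

\begin{example}
For $n=7$ we have $q=49$, $r=50$, $h=35$, $k=17$. An edge consists of $49$ vertices of $B$ and one vertex $(C,\infty,a)$. There are $|B|=7^3\cdot49=16807$ reserved vertices and $|E(G)|=21\cdot24\cdot49=24696$ edges, from $21$ classes, $24$ slopes and $49$ intercepts. Every edge satisfies $\mu_B(E)+|E\setminus B|\le15+1=16=k-1$, and $24696/16807=72/49>70/49=50/35$.
\end{example}

\section{Fixed $h$ and large $r$: proof of Theorem~\ref{thm:range}}\label{sec:range}

When $h$ is fixed and $r$ grows, we fix a column system suited to $h$ and let $q$ grow with $r$. Three things are needed: separating labelings over all large fields, column systems with $\tau$ large and $T$ small, and a field size $q$ close to $r$.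

\subsection{Separating labelings over large fields}
The algebraic labeling of Section~\ref{sec:explicit} is tied to $q=n^2$ and $\tau=3$. For large $q$ no structure is needed, because the characters of all differences among boundedly many elements can be prescribed at will. The tool is Weil's bound \cite[Theorem 5.41]{LN}, in the following special case: if $l_j$, $j\in J$, are distinct elements of $\mathbb F_q$, $q$ odd, and $J\ne\emptyset$, then
\begin{equation}\label{eq:weil}
\Bigl|\sum_{z\in\mathbb F_q}\chi\Bigl(\prod_{j\in J}(z-l_j)\Bigr)\Bigr|\le(|J|-1)\sqrt q .
\end{equation}

\begin{lemma}\label{lem:labels}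
For every column system there is $q_0$ such that a separating labeling over $\mathbb F_q$ exists for every odd prime $q\ge q_0$.
\end{lemma}

\begin{proof}
Fix a total order on $X$. For each class $C$ and each pair $x<x'$ in $C$ we prescribe a sign $\varepsilon_C(x,x')\in\{\pm1\}$. If the pair lies in two classes, it gets $+1$ in one of them and $-1$ in the other. If it lies in $C$ only, it gets $+1$. By (ii) there is no other case. Suppose that maps $\lambda_C$ satisfy $\chi(\lambda_C(x')-\lambda_C(x))=\varepsilon_C(x,x')$ for all such pairs. Then all differences are nonzero, so the maps are injective, and \eqref{eq:sep} holds, in either order of the pair, because reversing the pair multiplies both sides by $\chi(-1)$.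

The classes are labeled independently. Within a class, label the columns in increasing order. When $m\le b-1$ columns have received distinct labels $l_1,\dots,l_m$, the next label must be an element $z$ with $\chi(z-l_j)=\varepsilon_j$ for $1\le j\le m$, for given signs $\varepsilon_j$; such a $z$ differs from all $l_j$. For $m=0$ any $z$ works. For $m\ge1$ consider
\[
S=\sum_{z\in\mathbb F_q}\prod_{j=1}^m\bigl(1+\varepsilon_j\chi(z-l_j)\bigr).
\]
For $z\notin\{l_1,\dots,l_m\}$ the product is $2^m$ if $z$ is suitable and $0$ otherwise. For $z=l_j$ the $j$th factor is $1$, so the product is at most $2^{m-1}$. Hence, if no suitable $z$ exists, $S\le m2^{m-1}$. On the other hand, expand the product over subsets $J\subseteq\{1,\dots,m\}$. The empty set contributes $q$, and by multiplicativity of $\chi$ and \eqref{eq:weil} each of the fewer than $2^m$ nonempty sets contributes at most $m\sqrt q$ in absolute value. So $S\ge q-m2^m\sqrt q=\sqrt q\,(\sqrt q-m2^m)$. If $\sqrt q\ge m2^m+1$, then $S\ge\sqrt q>m2^{m-1}$, and a suitable $z$ exists. We may take $q_0=\bigl((b-1)2^{b-1}+1\bigr)^2$.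
\end{proof}

\subsection{Systems of parallel layers}
The grid of Section~\ref{sec:explicit} has three directions of layers. To increase $\tau$ we add more directions, subject to (ii): no two columns may lie in common layers of three directions.

\begin{lemma}\label{lem:systems}
Let $n\ge2$ and $\tau\ge3$, and assume that either $\tau\le4$, or $n$ is a prime power and $\tau\le n$. Then there is a column system with parameters $(n^2,\tau,(\tau-1)n)$.
\end{lemma}

\begin{proof}
Let $R$ be a ring with $n$ elements, $\mathbb Z_n$ or $\mathbb F_n$, and let $f_1,\dots,f_\tau\colon R^3\to R$ be surjective additive homomorphisms, any three of which have trivial common kernel. Take $X=R^3$ and the classes $C_{i,\alpha}=f_i^{-1}(\alpha)$, $1\le i\le\tau$, $\alpha\in R$. Each class is a coset of $\ker f_i$ and has $n^3/n=n^2$ elements. Each column lies in one class for every $i$. Distinct columns $x,x'$ lie in a common class with first index $i$ if and only if $f_i(x-x')=0$, which holds for at most two values of $i$. The classes $C_{i,\alpha}$ with fixed $i$ are pairwise disjoint, so each class meets at most $(\tau-1)n$ others, and $C_{1,0}\cap C_{1,1}=\emptyset$.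

It remains to find the maps. For $\tau\le4$ let $R=\mathbb Z_n$ and take $\tau$ of the maps $x_1,\ x_2,\ x_3,\ x_1+x_2+x_3$. All four are surjective. If $x_1,x_2,x_3$ vanish then $x=0$, and if two coordinates and the sum vanish then so does the third coordinate. For $n$ a prime power and $\tau\le n$ let $R=\mathbb F_n$, and take the maps $x\mapsto x_1+tx_2+t^2x_3$ for $\tau$ distinct values $t\in\mathbb F_n$. They are surjective, already on the first coordinate. If three of them vanish at $x$, the polynomial $x_1+x_2t+x_3t^2$ in $t$ has degree at most $2$ and three roots, so $x=0$.
\end{proof}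

Call $(n,\tau)$ \emph{available} if it satisfies the hypotheses of Lemma~\ref{lem:systems}. Here $n$ may be even, since the labels live in a different field.

\subsection{From systems to templates}
We use the prime number theorem, $\pi(y)\sim y/\log y$, through one consequence: for fixed $0<\theta<1$, the number $\pi(y-1)-\pi(\theta y+1)\sim(1-\theta)y/\log y$ tends to infinity, so
\begin{equation}\label{eq:pnt}
\text{for all large $y$ there is a prime in }(\theta y+1,\;y-1].
\end{equation}

\begin{lemma}\label{lem:gain}
Let $(n,\tau)$ be available, let $2\le h\le n^2-(\tau-1)n$, and put $\gamma=\tau h/(2n^2)$. Then $g(h)\ge\gamma$. If $\gamma>1$, then for all sufficiently large $r$, with $k=r-h+2$, some nonintersecting $r$-uniform template with a $k$-safe set satisfies $|E(G)|/\beta_k(G)>r/h$.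
\end{lemma}

\begin{proof}
Fix the system of Lemma~\ref{lem:systems}, with $q_0$ from Lemma~\ref{lem:labels}, and let $0<\theta<1$. For large $r$, \eqref{eq:pnt} gives a prime $q$ with $\theta r+1<q\le r-1$, and this $q$ is odd and at least $q_0$. Proposition~\ref{prop:column} applies with $b=n^2$ and $T=(\tau-1)n$, and yields a template with
\[
\frac{|E(G)|}{\beta_k(G)}\ \ge\ \frac{\tau(q-1)}{2n^2}\ >\ \frac{\tau\theta r}{2n^2}=\theta\gamma\cdot\frac rh .
\]
Hence $g(h)\ge\theta\gamma$ for every $\theta<1$, and so $g(h)\ge\gamma$. If $\gamma>1$, take $\theta=1/\gamma$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(a)]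
By Lemma~\ref{lem:gain} it suffices to find, for each $h\ge20$, an available pair $(n,\tau)$ with
\begin{equation}\label{eq:window}
\frac{2n^2}\tau<h\le n^2-(\tau-1)n .
\end{equation}
The left inequality says $\gamma>1$, and the right one is safety. For $20\le h\le32$ use the following pairs. In each, $n$ is a prime power and $3\le\tau\le n$.
\begin{center}
\begin{tabular}{cccc}
$(n,\tau)$ & $2n^2/\tau$ & $n^2-(\tau-1)n$ & used for\\ \hline
$(7,5)$ & $98/5=19.6$ & $21$ & $h=20,21$\\
$(8,6)$ & $128/6=21.3\ldots$ & $24$ & $h=22,23,24$\\
$(7,4)$ & $98/4=24.5$ & $28$ & $h=25$\\
$(8,5)$ & $128/5=25.6$ & $32$ & $26\le h\le32$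
\end{tabular}
\end{center}
For $h\ge33$ take $\tau=4$, which is available for every $n\ge2$, so that \eqref{eq:window} reads $n^2/2<h\le n^2-3n$. Let $n\ge8$ be smallest with $h\le n^2-3n$. If $n=8$, then $h\ge33>32=n^2/2$. If $n\ge9$, put $m=n-1\ge8$. Minimality gives $h\ge m^2-3m+1$, and $m^2-3m+1>(m+1)^2/2$ is equivalent to $m^2-8m+1>0$, which holds for $m\ge8$. So $h>n^2/2$ in both cases.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(b)]
For given $h$ and $n$, safety allows $\tau$ up to about $(n^2-h)/n$, and then $\gamma$ is about $h(n^2-h)/(2n^3)$. With $n=t\sqrt h$ this equals $\sqrt h\,(t^2-1)/(2t^3)$, whose derivative in $t$ has the sign of $3-t^2$. This suggests $n\approx\sqrt{3h}$.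

Let $n$ be the largest prime not exceeding $\sqrt{3h}$. By \eqref{eq:pnt}, $n\sim\sqrt{3h}$ as $h\to\infty$. Put $\tau=\lfloor(n^2-h)/n\rfloor+1$. Since $(n^2-h)/n<n$, we have $\tau\le n$. Since $(n^2-h)/n\sim2h/\sqrt{3h}\to\infty$, we have $\tau\ge3$ for large $h$. So $(n,\tau)$ is available. From $\tau-1\le(n^2-h)/n$ we get $h\le n^2-(\tau-1)n$, and $\tau\ge(n^2-h)/n$ by the definition of the floor. Lemma~\ref{lem:gain} gives
\[
g(h)\ \ge\ \frac{\tau h}{2n^2}\ \ge\ \frac{h(n^2-h)}{2n^3}\ \sim\ \frac{h\cdot2h}{2(3h)^{3/2}}=\frac{\sqrt h}{3\sqrt3}.
\]
Finally, given a constant $K$, choose $h$ with $g(h)>K$. By the definition of $g(h)$, for all large $r$ some nonintersecting template has $|E(G)|/\beta_{r-h+2}(G)>K\,r/h$.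
\end{proof}

\begin{thebibliography}{9}

\bibitem{LN}
Lidl and Niederreiter, \emph{Finite Fields}.

\bibitem{Ramani}
Mahesh Ramani, \emph{Blocking Amalgamations, Maximal Arcs, and Generalized Crowns}, arXiv:2608.16035 (2026).

\end{thebibliography}
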